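# Free actions on regular languages of polynomial growth

## Free automatic actions on $a^*$

We begin with groups that act on the simplest infinite language, $a^*=\{\varepsilon,a,aa,\dots\}$, in a way that a finite automaton can check.

**Definition (convolution, synchronous regularity).** Let $\Sigma$ be a finite alphabet and $\diamond\notin\Sigma$ a padding symbol. For words $u,v$ over $\Sigma$, the convolution $u\otimes v$ is the word over $(\Sigma\cup\{\diamond\})^2$ of length $\max(|u|,|v|)$ whose $t$-th letter is the pair formed by the $t$-th letter of $u$ and the $t$-th letter of $v$, with $\diamond$ standing in after the end of the shorter word. A relation $R\subseteq\Sigma^*\times\Sigma^*$ is *synchronously regular* (below simply: *regular*) if $\{u\otimes v:(u,v)\in R\}$ is a regular language, that is, if a synchronous two-tape finite automaton recognizes it. Relations of more than two words are treated in the same way.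

For instance $\{(a^n,a^{n+1}):n\ge 0\}$ is regular: its convolution is $(a,a)^*(\diamond,a)$. The relation $\{(a^n,a^{2n})\}$ is not: its convolution is $\{(a,a)^n(\diamond,a)^n\}$, and a finite automaton cannot compare the two exponents.

Groups act on the right. An action on $L$ is *free* if $u\cdot g=u$ for a single $u\in L$ already forces $g=1$. Each map $u\mapsto u\cdot g$ is a bijection of $L$. For a generator $s$ put
$$R_s=\{(u,v)\in L\times L: u\cdot s=v\}.$$

**Proposition 1.** Let $G$ be a group with a finite generating set $S$, acting freely on the right on $a^*$, such that $R_s$ is regular for every $s\in S$. Then $G$ has a finite-index subgroup that embeds in $\mathbb Z$.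

*Proof.* If $S=\emptyset$ then $G$ is trivial. Otherwise, since $R_{s^{-1}}=R_s^{-1}$ is obtained by exchanging the two tapes, we may assume $S=S^{-1}$. Write $n$ for $a^n$.

**Step 1: an exponent that no automaton can tell from its double.** For each $s$ fix a complete DFA with state set $Q_s$ recognizing the convolution of $R_s$, and let
$$E=\bigl(\max_{s}|Q_s|\bigr)!.$$
Let $\tau:Q_s\to Q_s$ be any map. Starting from a state $q$, the sequence $q,\tau(q),\tau^2(q),\dots$ enters a cycle after fewer than $|Q_s|\le E$ steps, and the cycle has length at most $|Q_s|$, so its length divides $E$. Hence $\tau^E(q)$ lies on a cycle whose length divides $E$, and $\tau^E(\tau^E(q))=\tau^E(q)$. Thus $\tau^{2E}=\tau^E$. Applied to the map $\tau$ that a word $z$ over the pair alphabet induces on states, this says: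

> $(\ast)$ If $x=z^E$ for a word $z$ over the pair alphabet, then $x$ and $xx$ induce the same transformation of $Q_s$. So in a word read by the DFA, replacing a factor $x$ by $xx$ does not change acceptance.

**Step 2: far out, a generator is a translation on each residue class.** Let $n\cdot s=n'$.

If $n-n'\ge E$, the convolution is $(a,a)^{n'}(a,\diamond)^{n-n'}$. Doubling a block $(a,\diamond)^E$ gives $(n+E)\cdot s=n'=n\cdot s$, which contradicts injectivity of $s$. If $n'-n\ge E$, doubling a block $(\diamond,a)^E$ gives $n\cdot s=n'+E$, which contradicts that $n\cdot s$ has only one value. So $|n'-n|<E$. If moreover $n\ge 2E$, then $\min(n,n')\ge E$, and doubling a block $(a,a)^E$ gives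
$$(n+E)\cdot s=n'+E .$$
So for $n\ge 2E$ the displacement $n\cdot s-n$ depends only on $s$ and on the residue $\rho$ of $n$ modulo $E$. Call it $c(\rho,s)$; we have $|c(\rho,s)|<E$.

**Step 3: from displacements to a homomorphism.** Put $\rho\cdot s=\rho+c(\rho,s)\in\mathbb Z/E$. For a word $\omega=s_1\cdots s_\ell$ over $S$, put $\rho_0=\rho$, $\rho_t=\rho_{t-1}\cdot s_t$, $\rho\cdot\omega=\rho_\ell$ and $c(\rho,\omega)=\sum_t c(\rho_{t-1},s_t)$. If $n\equiv\rho$ and $n\ge(\ell+2)E$, all intermediate values stay at least $2E$, so $n\cdot\omega=n+c(\rho,\omega)$, which lies in the class $\rho\cdot\omega$. The left side depends only on the group element $g$ that $\omega$ represents. Hence so do $c(\rho,\omega)$ and $\rho\cdot\omega$, and we write $c(\rho,g)$ and $\rho\cdot g$. Concatenating words shows that $G$ acts on the finite set $\mathbb Z/E$ and that $c(\rho,gh)=c(\rho,g)+c(\rho\cdot g,h)$. Fix $\rho$ and let $K$ be its stabilizer, of index at most $E$. On $K$ the map $c(\rho,\cdot)$ is a homomorphism to $\mathbb Z$. If $g\in K$ and $c(\rho,g)=0$, then $n\cdot g=n$ for some (large) $n$, so $g=1$ by freeness. Thus $K$ embeds in $\mathbb Z$. $\square$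

Two examples show that residues matter.

*Folded integers.* Code $z\ge 0$ by $a^{2z}$ and $-k$ (for $k\ge1$) by $a^{2k-1}$. The translation $z\mapsto z+1$ becomes $a^{2z}\mapsto a^{2z+2}$, $a^{2k-1}\mapsto a^{2k-3}$ for $k\ge2$, and $a\mapsto\varepsilon$. The graph is regular. The displacement is $+2$ on even lengths and $-2$ on odd lengths from $3$ on.

*A swap.* The group $\mathbb Z/2$ acts freely on $a^*$ by exchanging $a^{2n}$ and $a^{2n+1}$, with a regular graph. Here the generator exchanges the two residue classes modulo $2$.

## From one run to several: a test on $a^*b^*$

What changes if $a^*$ is replaced by a language such as $a^*b^*$, or in general by a finite union of languages $u_0v_1^*u_1\cdots v_k^*u_k$? In $a^*$ there is one run of repeated letters. Reading $w$ against $w\cdot s$, the automaton sees this run against itself, up to a tail, and the control of lengths in Step 2 did all the work. With several runs, the second run of $w$ may face the first run of $w'=w\cdot s$, and lengths alone do not see this.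

Try the map $a^ib^j\mapsto a^jb^i$. It is a bijection of $a^*b^*$ that preserves length, so nothing like $|n'-n|<E$ can be violated. Could its graph be regular? For $i<j$ the convolution is
$$(a,a)^i(b,a)^{j-i}(b,b)^i .$$
Suppose a DFA accepts the graph, let $E$ be as above for this DFA, and take $i\ge E$ and $j-i\ge E$. Doubling a block $(b,a)^E$ gives the pair $(a^ib^{j+E},\,a^{j+E}b^i)$. Doubling a block $(b,b)^E$ gives $(a^ib^{j+E},\,a^{j}b^{i+E})$. These pairs have the same first word and different second words, so the accepted relation is not the graph of a map. The trouble was that the run $b^j$ of $w$ had a long overlap with *both* runs of $w'$.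

The general proof rests on this computation: pump inside the overlap of a run of $w$ with a run of $w'$, and use that $u\mapsto u\cdot s$ is single-valued and injective.

## Cayley automatic representations and the statements

**Definition (Cayley automatic representation).** Let $G$ be a group with a finite generating set $S$. A Cayley automatic representation of $G$ is a bijection $\pi:L\to G$, where $L$ is a regular language over a finite alphabet, such that for every $s\in S$ the relation $R_s=\{(u,v)\in L\times L:\pi(u)s=\pi(v)\}$ is synchronously regular. A group that admits one is called Cayley automatic.

**Definition (growth).** The language $L$ has *polynomial growth* if the number of words in $L$ of length at most $n$ is bounded by a polynomial in $n$. For $d\ge0$, $L$ has *growth degree* $d$ if $\#\{w\in L:|w|\le n\}=\Theta(n^d)$. It is *simply starred* if it is a finite union of languages $u_0v_1^*u_1v_2^*u_2\cdots v_k^*u_k$.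

For example, $a^*b^*$ has $\binom{n+2}{2}$ words of length at most $n$, so it has growth degree $2$; $\{a,b\}^*$ has exponential growth. A language $u_0v_1^*u_1\cdots v_k^*u_k$ (drop empty $v_i$) has at most $(n+1)^k$ words of length at most $n$, so simply starred languages have polynomial growth. For regular languages the converse holds, and will follow from Lemma 2.

The following question of Dimitry Berdinsky is posed in Andre Nies, "Logic Blog 2021", arXiv:2202.13643 (2022): *is there a Cayley automatic representation $\pi:L\to G$ of a nonabelian nilpotent group for which $L$ has polynomial growth?* Here "nonabelian nilpotent group" means a finitely generated nilpotent group that is not virtually abelian, to exclude trivial cases. The example to keep in mind is the discrete Heisenberg group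
$$H=\langle x,y,z\mid xyx^{-1}y^{-1}=z,\ z \text{ central}\rangle ,$$
whose elements are uniquely $x^iy^jz^k$ with $i,j,k\in\mathbb Z$. It is not virtually abelian: a finite-index subgroup contains $x^M$ and $y^M$ for some $M\ge1$, and $x^My^Mx^{-M}y^{-M}=z^{M^2}\ne1$.

The answer is no, and nilpotency plays no role.

**Theorem A.** Let $G$ be a group with a finite generating set $S$, acting freely on the right on a nonempty regular language $L$ of polynomial growth, of degree $d$. Suppose that for every $s\in S$ the graph $R_s=\{(u,v)\in L\times L:u\cdot s=v\}$ is recognized by a synchronous two-tape automaton. Then $G$ has a finite-index subgroup that embeds in $\mathbb Z^d$. In particular $G$ is virtually abelian.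

That $L$ has an integer growth degree is part of Lemma 2 below.

**Corollary.** If a finitely generated group $G$ has a Cayley automatic representation whose domain has polynomial growth, then $G$ is virtually abelian. Hence no finitely generated nilpotent group that is not virtually abelian has such a representation. The domain of any Cayley automatic representation of a group that is not virtually abelian has exponential growth.

*Proof from Theorem A and Lemma 2.* Given $\pi:L\to G$, put $u\cdot g=\pi^{-1}(\pi(u)g)$. This is a right action. It is free, since $u\cdot g=u$ means $\pi(u)g=\pi(u)$. The graphs of the generators are the given relations $R_s$. So Theorem A applies when $L$ has polynomial growth. By Lemma 2, a nonempty regular language that is not of polynomial growth has exponential growth. $\square$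

**Theorem B.** Let $G$ be an infinite finitely generated group and $d\ge0$ an integer. Then $G$ has a Cayley automatic representation whose domain has growth degree $d$ if and only if $G$ is virtually $\mathbb Z^r$ for some $1\le r\le d$.

## Length alone, and why the Heisenberg group survives it

Let us first try the Heisenberg group by hand. Since $y^jx=xy^jz^{-j}$,
$$x^iy^jz^k\cdot y=x^iy^{j+1}z^k,\qquad x^iy^jz^k\cdot x=x^{i+1}y^jz^{k-j}.$$
Code $x^iy^jz^k$ in unary, by words of $(x^*\cup X^*)(y^*\cup Y^*)(z^*\cup Z^*)$ with capitals for negative exponents. This is a language of growth degree $3$. Multiplication by $x$ sends $y^j$ to $xy^jZ^j$, so the length goes from $j$ to $2j+1$. This cannot be regular, because of a standard estimate: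

**Bounded length increase.** If $R_s$ is the regular graph of a map and $q$ is the number of states of a DFA for it, then $|u\cdot s|<|u|+q$. Indeed, if $v=u\cdot s$ and $|v|\ge|u|+q$, the DFA repeats a state while reading the last $|v|-|u|$ letters, which have the form $(\diamond,\cdot)$. Repeating the loop gives an accepted pair $(u,v^*)$ with $v^*$ longer than $v$, so $u$ would have two images.

If instead $i,j,k$ are written in signed binary, least significant digit first, on three parallel tracks, then $k'=k-j$ is checked by an automaton that stores a carry, and $H$ gets a Cayley automatic representation. But the domain now has exponential growth, since about $n$ letters suffice for all $(i,0,0)$ with $0\le i<2^{n-2}$.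

So a sensible first attempt at a general proof is to count. Let $G$ act as in Theorem A, let $q$ be the largest of the numbers of states, with $S=S^{-1}$, and fix $u_0\in L$. For $g$ in the ball of radius $\ell$ of $G$, the words $u_0\cdot g$ are distinct by freeness and have length at most $|u_0|+q\ell$. Hence the ball has at most $O(\ell^d)$ elements for $\ell\ge1$. By Gromov's theorem on groups of polynomial growth, $G$ is virtually nilpotent.

Here the method stops. In $H$ with generators $x^{\pm1},y^{\pm1}$, the displayed formulas show that an element $x^iy^jz^k$ of length at most $\ell$ has $|i|,|j|\le\ell$ and $|k|\le\ell^2$, so the ball has at most $(2\ell+1)^2(2\ell^2+1)=O(\ell^4)$ elements. As soon as $d\ge4$, the inequality we derived cannot exclude $H$. Lengths are not enough; one has to look at where the runs sit inside the words, as in the test on $a^*b^*$. The argument below does this and does not use Gromov's theorem.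

## Normal form for regular languages of polynomial growth

We want coordinates on $L$ adapted to pumping with $(\ast)$. In $a^*$ these were $a^{\rho}(a^E)^n$: a residue $\rho$, and a number of repetitions of a block that is an $E$-th power. The integer $E$ comes from the automata for the $R_s$, so the lemma must accept any prescribed $E$.

**Lemma 2 (normal form).** Let $L$ be a nonempty regular language and let $E\ge1$. Then exactly one of the following holds.

1. $L\supseteq a\{x,y\}^*b$ with words $a,b,x,y$ such that $x,y$ are nonempty and neither is a prefix of the other. Then $L$ has exponential growth.
2. There are $p\ge1$, $m:=pE$, a finite set $A$, and for each $\alpha\in A$ an integer $k=k(\alpha)\ge0$ and words $u_0,\dots,u_k,v_1,\dots,v_k$ (depending on $\alpha$), where each $v_i$ is the $E$-th power of a word of length $p$ (so $|v_i|=m$), such that the maps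
$$W_\alpha:\mathbb N^{k(\alpha)}\to L,\qquad W_\alpha(n)=u_0v_1^{n_1}u_1v_2^{n_2}\cdots v_k^{n_k}u_k$$
are injective and have pairwise disjoint images with union $L$. Then $L$ has growth degree $d=\max_\alpha k(\alpha)$.

In particular, a regular language of polynomial growth is simply starred. We call $\alpha$ a *cell* and the factors $v_i^{n_i}$ the *runs*.

*Example.* The language $a^*b^*$ has a DFA with states $q_0$ (loop $a$) and $q_1$ (loop $b$) and one edge $b$ from $q_0$ to $q_1$. Paths ending in $q_0$ give $a^n$, and paths ending in $q_1$ give $a^{n_1}b\,b^{n_2}$. So $a^*b^*$ is the disjoint union of $a^*$ and $a^*bb^*$. For $E=2$ we split further by parities; the cells with two runs are $a^{r_1}(aa)^{n_1}\,b\,b^{r_2}(bb)^{n_2}$ with $r_1,r_2\in\{0,1\}$.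

*Proof.* Take a trim (partial) DFA for $L$: every state is reachable from the start and can reach a final state. For a state $q$, consider the *first-return paths*, which start at $q$, end at $q$, have at least one edge, and do not visit $q$ in between. By determinism a path from $q$ is determined by its label. If the label of one first-return path were a proper prefix of the label of another, the second path would visit $q$ in between. So the labels of the first-return paths of $q$ are nonempty and none is a proper prefix of another.

**Step 1: two return paths give exponential growth.** Suppose some state $q$ has two distinct first-return labels $x,y$. By trimness there are words $a$ leading from the start to $q$ and $b$ leading from $q$ to a final state. Then $a\{x,y\}^*b\subseteq L$. Since neither of $x,y$ is a prefix of the other, the $2^k$ products of $k$ factors from $\{x,y\}$ are distinct. They have length at most $k\max(|x|,|y|)$. So the growth is exponential, and (1) holds.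

**Step 2: otherwise, cyclic components are simple cycles.** Assume each state has at most one first-return path. Consider a strongly connected component that contains an edge. Each of its states $q$ has at least one outgoing edge inside the component. If $q$ had two, each could be followed by a shortest path back to $q$ (an empty one for a loop), giving two first-return paths with different first letters. So each state has exactly one outgoing edge inside the component, and, being strongly connected, the component is a simple cycle.

**Step 3: coordinates on accepting paths.** A path that leaves a component never comes back. So an accepting path visits finitely many distinct components, each in one contiguous stretch. In a component without an edge the stretch is a single state. In a cyclic component entered at $q$, with $v$ the label of the cycle read from $q$, the stretch has label $v^nv'$, where $n\ge0$ and $v'$ is the proper prefix of $v$ that leads from $q$ to the state where the path exits (or ends). Let $\alpha$ record the sequence of components, the entry and exit states, the connecting edges and the final state. There are finitely many such $\alpha$. The accepting path is determined by $\alpha$ and the tuple $(n_i)$ of turns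 around the cycles, and it determines both. Words of $L$ correspond bijectively to accepting paths. Putting the prefixes $v'$ and the letters of connecting edges into the constant words $u_i$, we obtain injective parametrizations of the form $W_\alpha$ with disjoint images and union $L$, except for the condition on the $v_i$.

**Step 4: blocks that are $E$-th powers of words of one common length.** Let $p\ge 1$ be a common multiple of all $|v_i|$ that occur in all the $\alpha$, and put $m=pE$ and $M_i=m/|v_i|$. Write each parameter uniquely as $n_i=r_i+M_in_i'$ with $0\le r_i<M_i$, and replace each cell by the finitely many cells indexed by $(r_i)$, in which $u_{i-1}$ becomes $u_{i-1}v_i^{r_i}$ and $v_i$ becomes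
$$v_i^{M_i}=\bigl(v_i^{p/|v_i|}\bigr)^E ,$$
the $E$-th power of a word of length $p$. Injectivity and disjointness are preserved because the pair $(r_i,n_i')$ is determined by $n_i$.

**Step 5: growth.** Let $C_\alpha=|u_0|+\dots+|u_k|$. Since $|W_\alpha(n)|=C_\alpha+m\sum n_i$, the cell $\alpha$ has $\binom{t+k}{k}$ words of length at most $\nu$, where $t=\lfloor(\nu-C_\alpha)/m\rfloor$ (for $\nu\ge C_\alpha$). This is $\Theta(\nu^{k(\alpha)})$. Summing over the finite nonempty set $A$ gives $\Theta(\nu^d)$ with $d=\max k(\alpha)$. So (2) implies polynomial growth, and (1) and (2) exclude each other. $\square$

## Runs of a word and runs of its image match in order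

We now fix the setting for the proof of Theorem A. If $S=\emptyset$, then $G$ is trivial and there is nothing to prove. Since $R_{s^{-1}}=R_s^{-1}$ is regular, assume $S=S^{-1}$. If $d=0$, then $L$ is finite, a free action on a nonempty finite set forces $G$ to be finite, and the trivial subgroup proves the claim. Let $d\ge1$.

For each $s\in S$ fix a complete DFA with state set $Q_s$ recognizing $\{u\otimes v:(u,v)\in R_s\}$, and let $E=(\max_s|Q_s|)!$. Statement $(\ast)$ and its proof in Step 1 of Proposition 1 hold without change. Apply Lemma 2 with this $E$; we are in case 2. Let
$$A_d=\{\alpha\in A:k(\alpha)=d\}\ne\emptyset ,$$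
let $D$ be an upper bound for $|u_0|+\dots+|u_k|$ over all $\alpha\in A$, let $e_i$ be the $i$-th unit vector, and fix $N$ with
$$mN\ge D+m(d+1).$$

**Lemma 3.** For $\alpha\in A_d$ and $s\in S$ there are $\beta=\beta(\alpha,s)\in A_d$ and $c=c(\alpha,s)\in\mathbb Z^d$ such that for all $n\in\mathbb N^d$ with all $n_i\ge N$,
$$W_\alpha(n)\cdot s=W_\beta(n+c).$$

*Proof.* Fix $n$ with all $n_i\ge N$. Put $w=W_\alpha(n)$ and $w'=w\cdot s=W_\beta(n')$, where for now we know only that $\beta\in A$, so $k(\beta)\le d$. Let $I_i$ be the interval of positions occupied by the run $v_i^{n_i}$ in $w$, and $J_j$ the interval (possibly empty) occupied by the $j$-th run of $w'$. Thus $|I_i|=mn_i$. The $I_i$ are disjoint and ordered from left to right, and so are the $J_j$.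

**Step 1: pumping in an overlap.** The purpose is to show
$$|I_i\cap J_j|\ge m\ \Longrightarrow\ \bigl(W_\alpha(n+e_i),\,W_\beta(n'+e_j)\bigr)\in R_s. \tag{1}$$
Choose $m$ consecutive positions in $I_i\cap J_j$, and let $x$ be the corresponding factor of $w\otimes w'$. Each run is a power of a word of length $p$, so on $I_i$ and on $J_j$ the words $w$ and $w'$ have period $p$. Hence letters of $x$ at distance $p$ agree in both components, and as $x$ has length $m=pE$, we get $x=z^E$, where $z$ is the prefix of $x$ of length $p$. By $(\ast)$, replacing $x$ by $xx$ keeps the word accepted.

What are the two components now? In the first, $v_i^{n_i}=gyh$ with $|y|=m$ has become $gyyh$. We claim $gyyh=v_i^{n_i+1}$. Since $v_i^{n_i+1}=v_i^{n_i}v_i$, its prefix of length $|g|+m$ is the corresponding prefix $gy$ of $v_i^{n_i}$. Since $v_i^{n_i+1}=v_iv_i^{n_i}$ and $|v_i|=m$, what remains after position $|g|+m$ is what remains of $v_i^{n_i}$ after position $|g|$, namely $yh$. This proves the claim. So the first component is $W_\alpha(n+e_i)$. By the same computation the second is $W_\beta(n'+e_j)$. Both words have grown by $m$ letters, so the padding is still at the end and the new word is the convolution of these two words. This is (1).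

**Step 2: few positions of $I_i$ lie beyond the end of $w'$.** Suppose at least $m$ positions of $I_i$ do. Those positions form an interval; take $m$ consecutive ones. The factor $x$ there has $\diamond^m=(\diamond^p)^E$ in its second component, and its first component has period $p$, so again $x=z^E$ with $|z|=p$. Replacing $x$ by $xx$ gives the convolution of $W_\alpha(n+e_i)$ and $w'$. So $(W_\alpha(n+e_i),w')\in R_s$. But also $(W_\alpha(n),w')\in R_s$, and $W_\alpha(n)\neq W_\alpha(n+e_i)$, which contradicts injectivity of $u\mapsto u\cdot s$. So fewer than $m$ positions of $I_i$ lie beyond the end of $w'$.

**Step 3: each $I_i$ meets some $J_j$ in at least $m$ positions.** A position of $I_i$ lies beyond the end of $w'$ (fewer than $m$ positions, by Step 2), or in a constant factor of $w'$ (at most $D$ positions), or in one of the at most $d$ intervals $J_j$. If all $|I_i\cap J_j|$ were less than $m$, then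
$$mn_i=|I_i|<m+D+dm=D+m(d+1)\le mN ,$$
which contradicts $n_i\ge N$.

**Step 4: it meets only one such $J_j$.** Here we use that $s$ is single-valued. If $j\ne j'$ and both $|I_i\cap J_j|\ge m$ and $|I_i\cap J_{j'}|\ge m$, then by (1) the word $W_\alpha(n+e_i)$ has under $s$ the two images $W_\beta(n'+e_j)$ and $W_\beta(n'+e_{j'})$. These are distinct since $W_\beta$ is injective, a contradiction. This is what excluded $a^ib^j\mapsto a^jb^i$ above. Write $j(i)$ for the unique $j$.

**Step 5: $i\mapsto j(i)$ is strictly increasing.** Here we use that $s$ is injective. If $i\ne i'$ and $j(i)=j(i')=j$, then by (1) the distinct words $W_\alpha(n+e_i)$ and $W_\alpha(n+e_{i'})$ have the same image $W_\beta(n'+e_j)$, a contradiction. So $i\mapsto j(i)$ is injective. If $i<i'$, then $I_i$ lies to the left of $I_{i'}$, so $J_{j(i)}$ contains a position to the left of some position of $J_{j(i')}$. As the $J_j$ are disjoint, ordered intervals and $j(i)\ne j(i')$, we get $j(i)<j(i')$.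

**Step 6: maximality of $d$ forces the identity matching.** We have a strictly increasing map from $\{1,\dots,d\}$ to $\{1,\dots,k(\beta)\}$, and $k(\beta)\le d$. Hence $k(\beta)=d$, so $\beta\in A_d$, and $j(i)=i$ for all $i$. Now (1) reads
$$W_\alpha(n+e_i)\cdot s=W_\beta(n'+e_i)\qquad(1\le i\le d). \tag{2}$$

**Step 7: the displacement is constant.** The pair $(\beta,n')$ is determined by $n$, since the maps $W$ are injective with disjoint images. By (2), the word $W_\alpha(n+e_i)\cdot s$ lies in the same cell $\beta$ and has parameter $n'+e_i$. So the pair $(\beta,n'-n)$ is the same for $n$ and for $n+e_i$. Every $n$ with all $n_i\ge N$ is reached from $(N,\dots,N)$ by adding unit vectors, through tuples with all coordinates at least $N$. Hence $\beta$ and $c:=n'-n$ depend only on $\alpha$ and $s$. $\square$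

The proof of Lemma 3 used only that $u\mapsto u\cdot s$ is a bijection of $L$ with a regular graph. Freeness enters at the end of the next argument.

## Displacements, a finite action, and a homomorphism to $\mathbb Z^d$

We finish the proof of Theorem A as in Step 3 of Proposition 1, with cells in place of residue classes.

**Step 1: words in the generators.** Let $C=\max\{|c(\alpha,s)_i|:\alpha\in A_d,\ s\in S,\ 1\le i\le d\}$. For a word $\omega=s_1\cdots s_\ell$ over $S$ and $\alpha\in A_d$, put
$$\alpha_0=\alpha,\qquad \alpha_t=\beta(\alpha_{t-1},s_t),\qquad \alpha\cdot\omega=\alpha_\ell,\qquad c(\alpha,\omega)=\sum_{t=1}^{\ell}c(\alpha_{t-1},s_t).$$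
Then
$$W_\alpha(n)\cdot\omega=W_{\alpha\cdot\omega}\bigl(n+c(\alpha,\omega)\bigr)\qquad\text{whenever all } n_i\ge N+\ell C. \tag{3}$$
Indeed, after $t$ letters all coordinates are at least $N+(\ell-t)C$, so they are at least $N$ each time Lemma 3 is applied.

**Step 2: passing to group elements.** Suppose $\omega$ and $\omega'$ represent the same $g\in G$. Apply (3) to both, with one $n$ whose coordinates are large enough for both. The left sides agree. Since the maps $W$ are injective with disjoint images, $\alpha\cdot\omega=\alpha\cdot\omega'$ and $c(\alpha,\omega)=c(\alpha,\omega')$. So $\alpha\cdot g$ and $c(\alpha,g)$ are well defined; since $S=S^{-1}$, every $g$ is represented by a word. The empty word gives $\alpha\cdot1=\alpha$. Concatenating a word for $g$ and a word for $h$ gives $\alpha\cdot(gh)=(\alpha\cdot g)\cdot h$ and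
$$c(\alpha,gh)=c(\alpha,g)+c(\alpha\cdot g,h). \tag{4}$$
So $G$ acts on the finite set $A_d$.

**Step 3: the subgroup and its embedding.** Fix $\alpha\in A_d$ and let $K$ be its stabilizer. Then $[G:K]\le|A_d|<\infty$. For $g,h\in K$, (4) reads $c(\alpha,gh)=c(\alpha,g)+c(\alpha,h)$, so $c(\alpha,\cdot):K\to\mathbb Z^d$ is a homomorphism. Suppose $g\in K$ and $c(\alpha,g)=0$. By (3), $W_\alpha(n)\cdot g=W_\alpha(n)$ for all $n$ with large coordinates. The action is free, so $g=1$. Hence $K$ embeds in $\mathbb Z^d$, and Theorem A is proved. $\blacksquare$

## Virtually $\mathbb Z^r$ groups with domains of every degree $d\ge r$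

We prove Theorem B.

**Only if.** Let $\pi:L\to G$ be a Cayley automatic representation with $L$ of growth degree $d$. Theorem A, applied to the action $u\cdot g=\pi^{-1}(\pi(u)g)$, gives a finite-index subgroup $K$ that embeds in $\mathbb Z^d$. So $K\cong\mathbb Z^r$ with $r\le d$. As $G$ is infinite, $r\ge1$.

**If.** Let $G$ be virtually $\mathbb Z^r$ with $1\le r\le d$. We use the textbook fact that synchronously regular relations, with any number of tapes, are closed under Boolean operations, projection, inversion and composition, so relations that are first-order definable from regular ones are regular.

**Step 1: a code for $\mathbb Z$ with domain of any degree $e\ge1$.** Let $L_e=a_1^*a_2^*\cdots a_e^*$. It has $\binom{n+e}{e}=\Theta(n^e)$ words of length at most $n$. Order it length-lexicographically: shorter words first, words of equal length lexicographically. This order is regular, since an automaton need only remember how the first difference was decided and which word ends first. As $L_e$ is infinite and has finitely many words of each length, the order has type $\omega$, and we list $L_e$ as $w_0=\varepsilon,w_1,w_2,\dots$. (For $e=2$ the list begins $\varepsilon,a_1,a_2,a_1a_1,a_1a_2,a_2a_2$.) The relation "$v$ is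 the successor of $u$" says that $u<v$ and that no $w\in L_e$ satisfies $u<w<v$. It is first-order definable from the order, hence regular.

With a new letter $b$, let $P_e=L_e\cup bL_e$. Encode $n\ge0$ by $w_n$ and $-n-1$ by $bw_n$. The graph of $z\mapsto z+1$ is
$$\{(w_n,w_{n+1}):n\ge0\}\cup\{(bw_{n+1},bw_n):n\ge0\}\cup\{(b,\varepsilon)\}.$$
Here the middle set comes from $-(n+1)-1\mapsto-n-1$, and the last pair from $-1\mapsto0$. The first set is the successor relation. The convolution of the second is the letter $(b,b)$ followed by convolutions of the inverse successor relation. So the graph is regular, and $P_e$ has growth degree $e$.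

**Step 2: a code for $\mathbb Z^r$ with domain of degree $d$.** Since $d-r+1\ge1$, we may let
$$P=\{x_1\otimes\cdots\otimes x_r:\ x_1\in P_{d-r+1},\ x_2,\dots,x_r\in P_1\},$$
the set of $r$-fold convolutions, and encode $(z_1,\dots,z_r)$ by the convolution of the codes of the $z_i$. The language $P$ is regular. The length of a convolution is the maximum of the lengths, so the number of words of length at most $n$ in $P$ is the product of the corresponding numbers for the factors. Hence $P$ has growth degree $(d-r+1)+(r-1)=d$. Translation by the $i$-th basis vector says that the $i$-th tracks are related by $z\mapsto z+1$ and the other tracks agree; this is regular. (In $x\otimes y$ with $x,y\in P$, the padding symbol for $P$ plays the role of the $r$-tuple $(\diamond,\dots,\diamond)$, which is a renaming of letters.) By inversion and composition, translation by any fixed $a\in\mathbb Z^r$ is regular.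

**Step 3: a code for $G$.** Let $B\cong\mathbb Z^r$ be a finite-index subgroup of $G$, and write $G=\bigsqcup_{t\in T}Bt$ with $T$ finite. Use the elements of $T$ as new letters. Let $L=TP$ and
$$\pi(tx)=\bar x\,t,$$
where $\bar x\in B$ is the element encoded by $x\in P$. Every $g\in G$ is uniquely of the form $\bar x\,t$, so $\pi$ is a bijection $L\to G$. Let $S$ be a finite generating set of $G$. For $s\in S$ and $t\in T$ there are unique $b_{t,s}\in B$ and $t'\in T$ (depending on $t$ and $s$) with $ts=b_{t,s}t'$. Then $\bar x\,t\,s=(\bar x\,b_{t,s})\,t'$, so
$$R_s=\bigcup_{t\in T}\{(tx,t'y):x,y\in P,\ \bar y=\bar x\,b_{t,s}\}.$$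
Its convolution is $\bigcup_{t}(t,t')\cdot\{x\otimes y:\bar y=\bar x\,b_{t,s}\}$, a finite union of regular languages by Step 2. Adding one letter in front, chosen from a finite set, does not change the growth degree, so $L$ has growth degree $d$. $\blacksquare$

Note that $B$ need not be normal. The degree of the domain can exceed the rank: $P_2$ is a domain of degree $2$ for $\mathbb Z$.

## Surjective codings and merely faithful actions

**Remark 1 (non-injective representations).** The negative answer persists if $\pi:L\to G$ is only surjective, where $L$ is regular of polynomial growth, $S\ne\emptyset$, and all $R_s=\{(u,v)\in L\times L:\pi(u)s=\pi(v)\}$ are regular. Choose $s\in S$. For $u,u'\in L$ we have $\pi(u)=\pi(u')$ if and only if there is $v\in L$ with $(u,v)\in R_s$ and $(u',v)\in R_s$: if $\pi(u)=\pi(u')$, surjectivity provides a $v$ with $\pi(v)=\pi(u)s$, and conversely $\pi(u)s=\pi(v)=\pi(u')s$ implies $\pi(u)=\pi(u')$. So the relation $\pi(u)=\pi(u')$ is $R_s$ followed by $R_s^{-1}$, hence regular. Let $L_0\subseteq L$ consist of the words that are length-lexicographically least among the words with the same value under $\pi$. This is first-order definable from regular relations, so $L_0$ is regular. The restriction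 of $\pi$ to $L_0$ is a bijection onto $G$, the relations $R_s\cap(L_0\times L_0)$ are regular, and $L_0$ has polynomial growth. Theorem A, through the Corollary, shows that $G$ is virtually abelian.

**Remark 2 (freeness cannot be weakened to faithfulness in Theorem A).** On $P_1=a_1^*\cup ba_1^*$, which codes $\mathbb Z$, the shift $\sigma:z\mapsto z+1$ has a regular graph by Step 1 above. The transposition $(0\;1)$ has one too, since its graph differs from the identity relation in finitely many pairs. Let $G$ be the group of permutations generated by these two. It acts faithfully on $P_1$. Conjugating $(0\;1)$ by powers of $\sigma$ gives all $(i\;\,i{+}1)$, so $G$ contains every finitely supported permutation of $\mathbb Z$. It is not virtually abelian: for every $k$ it contains a direct product of $k$ copies of the symmetric group $S_3$, acting on $k$ disjoint triples. An abelian subgroup of this product has an abelian image, of order at most $3$, in each factor, so it has order at most $3^k$ and index at least $2^k$. An abelian subgroup of finite index $f$ in $G$ would meet the product in an abelian subgroup of index at most $f$, which is impossible once $2^k>f$.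

Compare with the proof of Theorem A. The transposition $(0\;1)$ satisfies Lemma 3: it fixes every cell and has displacement $0$, because it moves no word with large coordinates. The step that fails is the last one, where $c(\alpha,g)=0$ was used to conclude $g=1$.
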